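\title{Nonuniqueness below the first bifurcation value for a semilinear Neumann problem in a ball}

\begin{abstract}
We study positive solutions of $-\Delta u+u=u^{p-1}$ in a ball $B_R\subset\mathbb{R}^N$ with Neumann boundary condition and subcritical exponent $2<p<2^*$. A conjecture posed by Bonheure, Grumiau and Troestler asserts, among other things, that $u=1$ is the only solution when $p\le 2+\lambda_2$, where $\lambda_2$ is the first nonzero Neumann eigenvalue of the ball. We show that this fails for every $N\ge4$: for $p$ slightly below $2^*$ there is a nonconstant radially decreasing solution on a ball of any given radius, and there are two of them if $p\le 2+\lambda_2$. The proof is a shooting argument governed by the Pohozaev identity. We also prove that $u=1$ is the unique least energy solution on small balls for $N\ge3$, that it is not of least energy for $p>2+\lambda_2$, and that it is the only solution when $p-2<(1-\theta)\lambda_2$ for an explicit $\theta=\theta(N,p)\in(0,1)$.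
\end{abstract}

\section{The problem and the results}\label{sec:intro}

Let $N\ge2$, let $B_R\subset\mathbb{R}^N$ be the open ball of radius $R>0$ centered at $0$, and let $2^*=\frac{2N}{N-2}$ for $N\ge3$, $2^*=+\infty$ for $N=2$. For $p\in(2,2^*)$ we consider
\begin{equation}\label{eq:P}
-\Delta u+u=u^{p-1}\ \text{ in }B_R,\qquad u>0\ \text{ in }B_R,\qquad \partial_\nu u=0\ \text{ on }\partial B_R,
\end{equation}
where $\partial_\nu$ is the outward normal derivative. The constant $u=1$ solves \eqref{eq:P} for every $p$, and it is the only constant solution. Since $H^1(B_R)$ embeds in $L^p(B_R)$, solutions are the positive critical points in $H^1(B_R)$ of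
\[
E_p(u)=\frac12\int_{B_R}\bigl(|\nabla u|^2+u^2\bigr)\,dx-\frac1p\int_{B_R}|u|^p\,dx ,
\]
and a \emph{least energy solution} is a solution that minimizes $E_p$ among all solutions.

When is $u=1$ the only solution, and when does it have least energy? Near $u=1$ linearization gives the answer. Let $0=\lambda_1<\lambda_2\le\lambda_3\le\cdots$ be the Neumann eigenvalues of $-\Delta$ on $B_R$. Writing $u=1+v$ and keeping linear terms gives $-\Delta v=(p-2)v$ with Neumann condition. For $v$ of mean zero the diffusion term $\int|\nabla v|^2$ is at least $\lambda_2\int v^2$, while the reaction term is $(p-2)\int v^2$, so the two first balance at $p=2+\lambda_2$. At $(p,u)=(2+\lambda_2,1)$ a continuum of nonconstant solutions bifurcates from the trivial branch $\{(p,1)\}$; we call it the branch bifurcating from $p=2+\lambda_2$. The natural guess is that this local picture is the global one, and it is the content of the following conjecture, posed in \cite{BGT}.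

\medskip
\noindent\textbf{Conjecture.} \emph{Let $N\ge2$, $R>0$ and $p\in(2,2^*)$.}
\begin{enumerate}
\item[(a)] \emph{The constant $u=1$ is the least energy solution of \eqref{eq:P} if and only if $p\le2+\lambda_2$. In this case there are no other solutions.}
\item[(b)] \emph{For $p>2+\lambda_2$, least energy solutions belong to the branch bifurcating from $p=2+\lambda_2$.}
\end{enumerate}

Linearization sees only solutions close to $1$. For $p$ close to $2^*$ there are also solutions with a tall narrow peak at the center, and their existence does not depend on the position of $\lambda_2$.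

\begin{theorem}\label{thm:main}
Let $N\ge4$ and $R>0$. There is $\varepsilon=\varepsilon(N,R)>0$ such that for every $p\in(2^*-\varepsilon,2^*)$ and every $\tilde R\ge R$, problem \eqref{eq:P} on $B_{\tilde R}$ has a nonconstant, radially strictly decreasing solution.
\end{theorem}

\begin{corollary}\label{cor:false}
Let $N\ge4$ and $R_*=\frac12\sqrt{(N-2)\lambda_2(B_1)}$.
\begin{enumerate}
\item[(1)] If $R\le R_*$, then every $p\in(2^*-\varepsilon(N,R),2^*)$ satisfies $p<2+\lambda_2(B_R)$, and \eqref{eq:P} has a nonconstant solution.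
\item[(2)] If $R>R_*$, then $2+\lambda_2(B_R)<2^*$. If moreover $R$ is so close to $R_*$ that $2^*-\varepsilon(N,R_*)<2+\lambda_2(B_R)$, then \eqref{eq:P} has a nonconstant solution for every $p\in(2^*-\varepsilon(N,R_*),\,2+\lambda_2(B_R)]$.
\end{enumerate}
In particular, part (a) of the conjecture is false for every $N\ge4$.
\end{corollary}

\begin{proof}
By scaling, $\lambda_2(B_R)=\lambda_2(B_1)R^{-2}$, and $2^*=2+\frac4{N-2}$; hence $2+\lambda_2(B_R)\ge2^*$ if and only if $R\le R_*$. For (1) apply Theorem~\ref{thm:main} with $\tilde R=R$; for (2) apply it with $R_*$ in place of $R$ and $\tilde R=R$.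
\end{proof}

Part (2) shows that the failure is not confined to the case in which the bifurcation value $2+\lambda_2$ lies outside the subcritical range; this is the purpose of the uniformity in $\tilde R$. The nonconstant solution is not alone. Let $\lambda^{\mathrm{rad}}(B_R)$ be the smallest positive Neumann eigenvalue of $B_R$ that has a radial eigenfunction.

\begin{theorem}\label{thm:two}
Let $N\ge4$ and $0<R_0<R$. Let $p<2^*$ be close enough to $2^*$, depending on $N$ and $R_0$. If $p-2<\lambda^{\mathrm{rad}}(B_R)$, then \eqref{eq:P} has at least two nonconstant radially decreasing solutions on $B_R$. The condition $p-2<\lambda^{\mathrm{rad}}(B_R)$ holds whenever $p\le2+\lambda_2(B_R)$.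
\end{theorem}

The words ``in this case'' in (a) may refer to the inequality $p\le2+\lambda_2$ or to the minimality of $u=1$. The next theorem shows that uniqueness fails under both readings at once.

\begin{theorem}\label{thm:small}
Let $N\ge3$ and $K\ge1$. There is $R_1(N,K)>0$ such that for $R<R_1(N,K)$ and all $p\in(2,2^*)$, every solution of \eqref{eq:P} with $E_p(u)\le KE_p(1)$ is $u\equiv1$. In particular, for $R<R_1(N,1)$ the constant $u=1$ is the unique least energy solution for all $p\in(2,2^*)$. So for $N\ge4$, $R<\min(R_1(N,1),R_*)$ and $p$ near $2^*$, the constant $u=1$ is the least energy solution but not the only solution.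
\end{theorem}

Finally, the following parts of (a) hold in every dimension.

\begin{theorem}\label{thm:true}
Let $N\ge2$ and $R>0$.
\begin{enumerate}
\item[(i)] If $2+\lambda_2<p<2^*$, then $u=1$ is not a least energy solution.
\item[(ii)] Let $p\in(2,2^*)$ and $\theta=\dfrac{(N-1)^2(p-1)}{N(N+2)+p-1}$. Then $\theta\in(0,1)$, and if $p-2<(1-\theta)\lambda_2$, then $u=1$ is the only solution of \eqref{eq:P}.
\end{enumerate}
\end{theorem}

Part (i) is the ``only if'' direction of (a). Part (ii) is a known type of result of Licois--V\'eron and Dolbeault--Kowalczyk; we give a full proof. For $N\ge3$,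
\begin{equation}\label{eq:theta}
1-\theta=\frac{N\bigl[(N+2)-(N-2)(p-1)\bigr]}{N(N+2)+p-1}=\frac{N(N-2)(2^*-p)}{N(N+2)+p-1}
\end{equation}
tends to $0$ as $p\to2^*$. For $N\ge4$ some such degeneration is unavoidable: there is no $c>0$ such that $p-2\le c\lambda_2(B_R)$ implies uniqueness for all $p<2^*$ and all $R$. Indeed, given $c$, take $R$ so small that $c\lambda_2(B_R)\ge2^*-2$ and apply Theorem~\ref{thm:main}.

We do not settle part (b), the ``if'' direction of the first sentence of (a) in general, or uniqueness for $N=2,3$ beyond Theorem~\ref{thm:true}(ii).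

\medskip
\noindent\textbf{Standard facts.} \emph{Solution} means classical solution, positive on $\overline{B_R}$. Nothing is lost: for $p<2^*$, a nonnegative nonzero critical point of $E_p$ lies in $C^2(\overline{B_R})$ by elliptic regularity; it satisfies $-\Delta u+u\ge0$, so it is positive in $B_R$ by the strong maximum principle, and positive on $\partial B_R$ because Hopf's lemma would give $\partial_\nu u<0$ at a boundary zero. As $s\mapsto s^{p-1}$ is smooth for $s>0$, solutions are smooth up to $\partial B_R$. Multiplying \eqref{eq:P} by $u$ and integrating gives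
\begin{equation}\label{eq:nehari}
\int_{B_R}\bigl(|\nabla u|^2+u^2\bigr)=\int_{B_R}u^p,\qquad E_p(u)=\Bigl(\frac12-\frac1p\Bigr)\int_{B_R}u^p .
\end{equation}
The eigenvalue $\lambda_2$ is the minimum of $\int|\nabla w|^2/\int w^2$ over nonzero $w\in H^1(B_R)$ of mean zero, and the minimizers are the Neumann eigenfunctions for $\lambda_2$.

\medskip
Theorem~\ref{thm:main} is proved in Sections~\ref{sec:shoot}--\ref{sec:turn}; Section~\ref{sec:idea} explains its mechanism on an explicit example. Sections~\ref{sec:two}, \ref{sec:small} and \ref{sec:true} prove Theorems~\ref{thm:two}, \ref{thm:small} and \ref{thm:true}; the last two sections are independent of the others.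

\section{Shooting from the center}\label{sec:shoot}

In this section $N\ge3$ and $p>2$. Let $f(u)=|u|^{p-2}u-u$. A radial solution of \eqref{eq:P} is determined by its value at the center, so for $\gamma\ge1$ we let $u=u(r;\gamma)$ solve
\begin{equation}\label{eq:ode}
u''+\frac{N-1}r\,u'+f(u)=0,\qquad u(0)=\gamma,\quad u'(0)=0 .
\end{equation}
Writing the equation as $(r^{N-1}u')'=-r^{N-1}f(u)$ and integrating, we get
\begin{equation}\label{eq:flux}
r^{N-1}u'(r)=-\int_0^rs^{N-1}f(u)\,ds,\qquad\text{that is,}\qquad \frac{u'(r)}r=-\int_0^1\sigma^{N-1}f(u(\sigma r))\,d\sigma .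
\end{equation}
Since $f$ is of class $C^1$, one more integration gives an integral equation with a unique local solution by contraction. The solution is global, because $\frac12u'^2+\frac1p|u|^p-\frac12u^2$ has derivative $-\frac{N-1}ru'^2\le0$ and therefore bounds $u$ and $u'$. By Gronwall's inequality $u$ is continuous in $(\gamma,r)\in[1,\infty)\times[0,\infty)$, and by \eqref{eq:flux} so is $u'/r$, with value $-f(\gamma)/N$ at $r=0$. By \eqref{eq:ode}, $u''$ has the same limit as $u'/r$ at $r=0$, so $x\mapsto u(|x|)$ is of class $C^2$ on $\mathbb{R}^N$. We have $u(\cdot;1)\equiv1$. For $\gamma>1$ the pair $(u,u')$ never equals $(0,0)$ or $(1,0)$ at a point $r>0$, since uniqueness for the regular initial value problem at $r$ would give $u\equiv0$ or $u\equiv1$.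

For $\gamma>1$ we have $f(\gamma)>0$, so the solution starts out positive and decreasing. Let $\zeta(\gamma)\in(0,\infty]$ be the first positive zero of $uu'$; thus $u>0$ and $u'<0$ on $(0,\zeta)$. If $\zeta<\infty$, exactly one of $u$, $u'$ vanishes at $\zeta$. We say that the solution \emph{crosses} if $u(\zeta)=0$ and \emph{turns} if $u'(\zeta)=0$, and we let $\mathcal G=\mathcal G_p\subset(1,\infty)$ be the set of $\gamma$ for which it turns. For $\gamma\in\mathcal G$ the function $u(|x|;\gamma)$ is a nonconstant, radially strictly decreasing solution of \eqref{eq:P} on the ball of radius $\zeta(\gamma)$. So the task is to find which values $\zeta$ takes on $\mathcal G$. The next lemma says that $\gamma$ can leave $\mathcal G$ only if the turning radius escapes to infinity.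

\begin{lemma}\label{lem:G}
\begin{enumerate}
\item[(a)] If $\gamma\in\mathcal G$, then $0<u(\zeta)<1$ and $u''(\zeta)>0$. The set $\mathcal G$ is open and $\zeta$ is continuous on $\mathcal G$.
\item[(b)] Let $(\gamma_-,\gamma_+)$ be a component of $\mathcal G$. If $\gamma_+<\infty$, then $\zeta(\gamma)\to\infty$ as $\gamma\uparrow\gamma_+$. If $\gamma_->1$, then $\zeta(\gamma)\to\infty$ as $\gamma\downarrow\gamma_-$.
\item[(c)] If $\gamma_0\in\mathcal G$, $\gamma_0<\Gamma$ and $\Gamma\notin\mathcal G$, then $\zeta$ takes on $\mathcal G\cap[\gamma_0,\Gamma)$ every value in $[\zeta(\gamma_0),\infty)$.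
\end{enumerate}
\end{lemma}

\begin{proof}
(a) As $u'<0$ on $(0,\zeta)$ and $u'(\zeta)=0$, we have $0\le u''(\zeta)=u(\zeta)-u(\zeta)^{p-1}$, so $u(\zeta)\le1$. Equality is excluded because $(u,u')\neq(1,0)$; hence $u(\zeta)<1$ and $u''(\zeta)>0$. Let $\gamma_0\in\mathcal G$ and $\zeta_0=\zeta(\gamma_0)$. For every small $\delta>0$ the solution with $\gamma=\gamma_0$ satisfies $u>0$ on $[0,\zeta_0+\delta]$, $u'/r<0$ on $[0,\zeta_0-\delta]$ and $u'(\zeta_0+\delta)>0$. These strict inequalities on compact sets persist for $\gamma$ near $\gamma_0$, and they imply $\gamma\in\mathcal G$ and $|\zeta(\gamma)-\zeta_0|<\delta$.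

(b) Let $\bar\gamma\in(1,\infty)$ be an endpoint of the component, so $\bar\gamma\notin\mathcal G$. Suppose that $\gamma_n\to\bar\gamma$ in the component with $\zeta(\gamma_n)\to\ell<\infty$. By (a) and continuity $u(\ell;\bar\gamma)\le1<\bar\gamma$, so $\ell>0$. In the limit, $u=u(\cdot;\bar\gamma)$ satisfies $u\ge0$ and $u'\le0$ on $[0,\ell]$, and $u'(\ell)=0$. Then $u(\ell)\ne0$, so $u\ge u(\ell)>0$ on $[0,\ell]$. Thus $\zeta(\bar\gamma)\le\ell$ and $u$ does not vanish there, which means $\bar\gamma\in\mathcal G$, a contradiction.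

(c) The component of $\gamma_0$ has $\gamma_+\le\Gamma<\infty$; apply (b) and the intermediate value theorem on $[\gamma_0,\gamma_+)$.
\end{proof}

By (c), Theorem~\ref{thm:main} follows once we find a height $\gamma_0$ at which the solution turns at a radius $\le R$ and a larger height $\Gamma$ at which it crosses. The tool that separates turning from crossing is the Pohozaev function
\[
P(r)=r^N\Bigl(\frac{u'^2}2+\frac{u^p}p-\frac{u^2}2\Bigr)+\frac{N-2}2\,r^{N-1}uu' ,
\]
considered while $u\ge0$. The bracket has derivative $-\frac{N-1}ru'^2$, and $(r^{N-1}u')'=-r^{N-1}(u^{p-1}-u)$. Hence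
\[
\frac{P'}{r^{N-1}}=\Bigl(\frac N2-(N-1)+\frac{N-2}2\Bigr)u'^2+N\Bigl(\frac{u^p}p-\frac{u^2}2\Bigr)-\frac{N-2}2\,(u^p-u^2).
\]
The coefficient of $u'^2$ vanishes, and with $e_p=\frac Np-\frac{N-2}2$ we obtain, for finite $r\le\zeta$,
\begin{equation}\label{eq:poho}
P(r)=e_p\int_0^rs^{N-1}u^p\,ds-\int_0^rs^{N-1}u^2\,ds .
\end{equation}
The number $e_p$ is positive for $p<2^*$ and vanishes at $p=2^*$. We use the definition of $P$ in two ways:
\begin{align}
&\text{if the solution crosses, then }P(\zeta)=\tfrac12\zeta^Nu'(\zeta)^2\ge0;\label{eq:Pcross}\\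
&\text{if }r<\zeta,\text{ then }-P(r)\le\tfrac12r^Nu(r)^2+\tfrac{N-2}2\,r^{N-1}u(r)|u'(r)|.\label{eq:Pbdry}
\end{align}

\section{The mechanism, on the bubble in dimension four}\label{sec:idea}

This section is a guide to the proof, and its heuristic comparisons are not used later. Take first $p=2^*$, so that $e_p=0$ and $P<0$ on $(0,\zeta]$. By \eqref{eq:Pcross} no solution crosses. A solution that has not turned on $(0,R]$ satisfies, by \eqref{eq:poho} and \eqref{eq:Pbdry},
\begin{equation}\label{eq:balance}
\int_0^Rs^{N-1}u^2\,ds\le\tfrac12R^Nu(R)^2+\tfrac{N-2}2R^{N-1}u(R)|u'(R)| :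
\end{equation}
the $L^2$ mass inside the ball is controlled by the values on the boundary. A concentrated function has little of either, and the question is which side is smaller.

For large $\gamma$, the function $w(y)=\gamma^{-1}u(\gamma^{-(p-2)/2}y)$ solves $w''+\frac{N-1}yw'+w^{p-1}=\gamma^{-(p-2)}w$ with $w(0)=1$. Dropping the right side and taking $N=p=4$, we get $w(y)=(1+y^2/8)^{-1}$, so $u$ should resemble the bubble
\[
U_\delta(r)=\frac{8\delta}{8\delta^2+r^2},\qquad \delta=\frac1\gamma .
\]
For this function both sides of \eqref{eq:balance} are explicit. Substituting $s^2$ as the variable,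
\[
\int_0^Rs^3U_\delta^2\,ds=32\delta^2\Bigl[\log\Bigl(1+\frac{R^2}{8\delta^2}\Bigr)-\frac{R^2}{8\delta^2+R^2}\Bigr]\sim64\,\delta^2\log\frac1\delta\qquad(\delta\to0),
\]
while $U_\delta(R)\le8\delta R^{-2}$ and $|U_\delta'(R)|\le16\delta R^{-3}$ bound the right side by $(32+128R^{-2})\delta^2$. The logarithm violates \eqref{eq:balance} for small $\delta$. A tall solution can therefore neither cross nor keep decreasing up to $R$: it must turn before $R$.

In dimension $N$ the bubble is $\delta^{-(N-2)/2}U(r/\delta)$ with $U(y)=\bigl(1+\frac{y^2}{N(N-2)}\bigr)^{-(N-2)/2}$. The right side of \eqref{eq:balance} has order $\delta^{N-2}$, and the left side is $\delta^2\int_0^{R/\delta}y^{N-1}U^2\,dy$ with an integrand of order $y^{3-N}$ at infinity. The left side thus has order $\delta^2$ for $N\ge5$, order $\delta^2\log\frac1\delta$ for $N=4$ and order $\delta$ for $N=3$. It dominates for $N\ge4$; for $N=3$ the two sides have the same order and \eqref{eq:balance} gives no contradiction.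

For $p<2^*$ the term $e_p\int s^{N-1}u^p\,ds$ in \eqref{eq:poho} works against this. It does not decay with $\delta$: for $N=4$ one has $\int_0^\infty s^3U_\delta^4\,ds=\frac{16}3$ for every $\delta$. So turning is forced only in a window of heights, where the peak is narrow compared with $R$ but the $L^2$ mass still exceeds $e_p$. Above the window $P$ may be positive and crossing becomes possible.

The proof makes this rigorous without comparing $u$ with the bubble. It measures concentration by the radius $\rho$ at which $u$ has dropped to $\frac14$ (for the bubble above, $\rho^2\approx32\delta$), because beyond $\rho$ the equation is almost linear and elementary bounds suffice. Section~\ref{sec:EF} produces a height $\Gamma(p)$ with two properties: the solution crosses at a very small radius when $\gamma=\Gamma(p)$, and the $e_p$ term is uniformly small for all $\gamma\le\Gamma(p)$. The first property gives, by continuity, a height $\gamma_0<\Gamma(p)$ with $u(\rho)=\frac14$ for a prescribed small $\rho$; the second allows us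 to show in Section~\ref{sec:turn} that this solution turns before $R$.

\section{Emden--Fowler variables and a height that crosses}\label{sec:EF}

In this section and the next, $N\ge4$, $R>0$ is fixed, $p\in[p_0,2^*)$ with $p_0=2+\frac4{N-1}$, and $c_i,C_i$ are positive constants that depend only on $N$ and $R$. Put
\[
\alpha=\frac2{p-2},\qquad \eta=2\alpha-(N-2),\qquad a=\alpha(N-2-\alpha)=\frac{(N-2)^2-\eta^2}4 .
\]
The number $\eta$ measures the distance to the critical exponent: it decreases to $0$ as $p\uparrow2^*$, and $(p-2)\eta=2N-(N-2)p$ gives $e_p=\frac{(p-2)\eta}{2p}\le\frac\eta2$. The restriction $p\ge p_0$ makes all constants uniform: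
\begin{equation}\label{eq:ranges}
0<\eta\le1,\qquad 1\le\alpha\le\frac{N-1}2,\qquad N-2-\alpha\ge\frac12,\qquad a\ge\frac34,\qquad p<4 .
\end{equation}
We shall also use $\alpha(p-1)=\alpha+2$ and $\alpha p=N+\eta$.

The heights we need are so large that the solution lives on many scales between the width of the peak and $R$. The equation without the term $-u$ is invariant under $u\mapsto\lambda^\alpha u(\lambda\,\cdot)$, so we pass to variables in which this scaling is a translation:
\[
t=\log r,\qquad v(t)=r^\alpha u(r),\qquad t_0=-\frac{\log\gamma}\alpha<0 ;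
\]
the radius $e^{t_0}=\gamma^{-(p-2)/2}$ is the width of the peak. From $ru'=e^{-\alpha t}(v'-\alpha v)$ and $r^2u''+ru'=e^{-\alpha t}(v''-2\alpha v'+\alpha^2v)$ we get $r^2u''+(N-1)ru'=e^{-\alpha t}(v''-\eta v'-av)$, while $r^2f(u)=e^{-\alpha t}(v^{p-1}-e^{2t}v)$ for $u>0$. Hence, while $u>0$,
\begin{equation}\label{eq:EF}
v''=\eta v'+av-v^{p-1}+e^{2t}v .
\end{equation}
The energy $H=\frac12v'^2-\frac a2v^2+\frac1pv^p$ satisfies $H'=\eta v'^2+e^{2t}vv'$, and $H(-\infty)=0$ because $v$ and $v'=\alpha v+r^{\alpha+1}u'$ are $O(e^{\alpha t})$ as $t\to-\infty$. Integrating the last term by parts,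
\begin{equation}\label{eq:H}
H(t)=\eta\int_{-\infty}^tv'^2\,ds+\frac12e^{2t}v(t)^2-\int_{-\infty}^te^{2s}v^2\,ds .
\end{equation}
If $\eta=0$ and the term $e^{2t}v$ is dropped, $H$ is conserved and the bubble is the orbit on the level $H=0$ that leaves $v=0$ and returns to it in infinite time. The first term of \eqref{eq:H} adds energy, and an orbit with $H>0$ reaches $v=0$ with positive speed: it crosses. The last term removes energy, and favors turning.

\begin{lemma}\label{lem:bounds}
Let $\gamma>1$ and $\ell=\min(\zeta(\gamma),R)$. For $t\le\log\ell$,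
\[
v(t)\le e^{\alpha(t-t_0)},\qquad v(t)\le C_0,\qquad |v'(t)|\le C_1,
\]
with $C_0\ge1$.
\end{lemma}

\begin{proof}
The first bound is $u\le\gamma=e^{-\alpha t_0}$. For the second, let $r\le\ell$. If $u(r)^{p-2}<2$, then $v\le R^\alpha2^{\alpha/2}$. If $u(r)^{p-2}\ge2$, then $f(u)\ge\frac12u^{p-1}$ on $[0,r]$, and for $r'\le r$ the monotonicity of $u$ and \eqref{eq:flux} give $-u'(r')\ge\frac{r'}{2N}u(r')^{p-1}$, that is, $(u^{-(p-2)})'(r')\ge\frac{(p-2)r'}{2N}$. Integrating over $[0,r]$, we get $v^{p-2}=r^2u(r)^{p-2}\le\frac{4N}{p-2}=2N\alpha$, so $v\le(2N\alpha)^{\alpha/2}$. Both bounds are uniform in $p$ by \eqref{eq:ranges}. Finally, \eqref{eq:flux}, $f(u)\le u^{p-1}=s^{-\alpha-2}v^{p-1}$ and \eqref{eq:ranges} give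
\[
r^{N-1}|u'(r)|\le C_0^{p-1}\int_0^rs^{N-3-\alpha}\,ds\le2C_0^3\,r^{N-2-\alpha},
\]
so $|v'|\le\alpha v+r^{\alpha+1}|u'|\le\frac{N-1}2C_0+2C_0^3=:C_1$.
\end{proof}

We now choose
\[
\Gamma(p)=\exp(\eta^{-3/4}).
\]
The choice answers two opposite demands. During the peak the orbit gains energy of order $\eta$, after which it needs time of order $\eta^{-1/2}$ to reach $v=0$; to finish before the term $e^{2t}v$ takes the energy back, it must start early, with $|t_0|\gg\eta^{-1/2}$. On the other hand the crude bound $v\le C_0$ controls the $e_p$ term by $\eta|t_0|$, which requires $|t_0|\ll\eta^{-1}$.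

\begin{lemma}\label{lem:cross}
For each $\sigma\in(0,R]$ there is $\eta_1=\eta_1(N,R,\sigma)>0$ such that if $\eta<\eta_1$, then the solution with $\gamma=\Gamma(p)$ crosses and $\zeta(\Gamma(p))<\sigma$. In particular $\Gamma(p)\notin\mathcal G_p$.
\end{lemma}

\begin{proof}
Let $\gamma=\Gamma(p)\ge e$ and $\zeta=\zeta(\gamma)$.

\emph{Step 1: energy gained in the peak.} On $(0,\zeta)$, \eqref{eq:flux} gives $-u'\le r\gamma^{p-1}/N$. For $r\le\min(\zeta,e^{t_0})$ we have $r^2\le\gamma^{-(p-2)}$, so $u\ge\gamma(1-\frac1{2N})\ge\frac34\gamma>1$; then $f(u)>0$, and \eqref{eq:flux} gives $u'<0$ up to and including the endpoint. Hence $\zeta>e^{t_0}$ and $v(t_0)\ge\frac34$. Also $v(t_0-\frac{\log4}\alpha)\le\frac14$, since $u\le\gamma$. Thus $v$ increases by at least $\frac12$ over an interval of length $\frac{\log4}\alpha\le\log4$, and the Cauchy--Schwarz inequality gives $\int_{-\infty}^{t_0}v'^2\ge c_0:=\frac1{4\log4}$.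

\emph{Step 2: the energy stays positive up to a time $T$.} Define $T$ by $e^{2T}=c_0\eta/C_0^2$. By \eqref{eq:ranges},
\begin{equation}\label{eq:time}
T-t_0=\frac12\log\frac{c_0\eta}{C_0^2}+\frac{\eta^{-3/4}}\alpha\ge\frac12\log\frac{c_0\eta}{C_0^2}+\frac2{N-1}\,\eta^{-3/4}.
\end{equation}
Let $c_1=\frac3{4(N-1)}$, so that $\frac{(p-2)a}2\ge2c_1$. Take $\eta$ so small that $T>t_0$, $e^T<\min(\sigma,\frac34)$ and $e^{2T}\le c_1$. Suppose that the lemma fails. Then $\zeta$ is not a zero of $u$ in $(0,e^T]$, so with $\tau=\min(T,\log\zeta)>t_0$ we have $u>0$ on $[0,e^\tau]$, and Lemma~\ref{lem:bounds} applies for $t\le\tau$. By \eqref{eq:H} and Step 1,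
\begin{equation}\label{eq:Hpos}
H(t)\ge c_0\eta-\tfrac12C_0^2e^{2T}=\tfrac12c_0\eta\qquad(t_0\le t\le\tau).
\end{equation}

\emph{Step 3: $v$ is unimodal.} Let $v_0=(pa/2)^{1/(p-2)}$ be the positive zero of $-\frac a2v^2+\frac1pv^p$; by \eqref{eq:ranges} it lies between two positive constants depending on $N$. For $t\in[t_0,\tau]$,
\begin{align}
v(t)\le v_0&\ \Longrightarrow\ v'(t)^2\ge2H(t)\ge c_0\eta,\label{eq:low}\\
v(t)>v_0&\ \Longrightarrow\ v''(t)\le\eta v'(t)+v(t)\Bigl(e^{2T}-\frac{(p-2)a}2\Bigr)\le\eta v'(t)-c_1v_0,\label{eq:high}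
\end{align}
by \eqref{eq:Hpos} and \eqref{eq:EF}. At a zero of $v'$ we have $v>v_0$ by \eqref{eq:low}, hence $v''<0$ by \eqref{eq:high}. After such a zero $v'$ is negative, and a next zero would have $v''\ge0$. So $v'$ has at most one zero in $[t_0,\tau]$, and it is positive before this zero and negative after it.

\emph{Step 4: the solution does not turn before $e^T$.} Suppose $\log\zeta\le T$. Then $\tau=\log\zeta$, the solution turns, and $u(\zeta)<1$ by Lemma~\ref{lem:G}(a). Since $v'(\tau)=\alpha v(\tau)>0$, Step 3 gives $v'>0$ on $[t_0,\tau]$, so $v(\tau)\ge\frac34$. But $v(\tau)<e^{\alpha\tau}\le e^{T}<\frac34$ because $\alpha\ge1$ and $\tau\le T<0$. Hence $\tau=T$.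

\emph{Step 5: the orbit cannot stay in $v>0$ until time $T$.} By Step 3 the set $\{v\le v_0\}\cap[t_0,T]$ consists of at most two intervals, on each of which $v$ is monotone with values in $(0,v_0]$; by \eqref{eq:low} each has length at most $v_0(c_0\eta)^{-1/2}$. The set $\{v>v_0\}\cap[t_0,T]$ is an interval, on which $v''\le\eta C_1-c_1v_0\le-\frac12c_1v_0$ for small $\eta$; since $|v'|\le C_1$, its length is at most $4C_1/(c_1v_0)$. Thus $T-t_0\le C\eta^{-1/2}$ with $C=C(N,R)$, which contradicts \eqref{eq:time} for small $\eta$.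
\end{proof}

\begin{lemma}\label{lem:small}
If $1<\gamma\le\Gamma(p)$ and $\ell=\min(\zeta(\gamma),R)$, then $e_p\int_0^\ell s^{N-1}u^p\,ds\le C_2\eta^{1/4}$.
\end{lemma}

\begin{proof}
As $\alpha p=N+\eta$, the integral equals $\int_{-\infty}^{\log\ell}v^pe^{-\eta t}\,dt$. On $t\le t_0$ the first bound of Lemma~\ref{lem:bounds} shows that the contribution is at most $e^{-\alpha pt_0}\int_{-\infty}^{t_0}e^{Nt}\,dt=e^{-\eta t_0}/N$. If $t_0<\log\ell$, the interval $[t_0,\log\ell]$ has length at most $|t_0|+|\log R|$ and contributes at most $C_0^4e^{-\eta t_0}(|t_0|+|\log R|)$. Now $|t_0|=\alpha^{-1}\log\gamma\le\eta^{-3/4}$, so $e^{-\eta t_0}\le e$, and $e_p\le\frac\eta2$ with $\eta\le1$ gives the claim.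
\end{proof}

\section{A height that turns, and the proof of Theorem~\ref{thm:main}}\label{sec:turn}

The following proposition is the rigorous form of the computation in Section~\ref{sec:idea}.

\begin{proposition}\label{prop:turn}
There is $\rho=\rho(N,R)\in(0,\min(\frac R2,1)]$ with the following property. Let $p\in[p_0,2^*)$, $\gamma>1$, $\ell=\min(\zeta(\gamma),R)$, and suppose that
\begin{equation}\label{eq:hyp}
\min_{[0,\rho]}u=\frac14,\qquad e_p\int_0^\ell s^{N-1}u^p\,ds\le\frac{\rho^N}{32N}.
\end{equation}
Then $\gamma\in\mathcal G_p$ and $\zeta(\gamma)\le R$.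
\end{proposition}

\begin{proof}
Let $\rho\in(0,\min(\frac R2,1)]$, assume \eqref{eq:hyp}, and suppose that the conclusion fails. Then either the solution crosses with $\zeta\le R$, or $\zeta>R$. In both cases $\ell>\rho$, since $u\ge\frac14$ on $[0,\rho]$; so $u$ decreases on $[0,\rho]$ and $u(\rho)=\frac14$. The core $[0,\rho]$ carries the mass $\int_0^\rho s^{N-1}u^2\,ds\ge\frac{\rho^N}{16N}$, twice the bound allowed for the $e_p$ term, so \eqref{eq:poho} gives
\begin{equation}\label{eq:Plow}
-P(\ell)\ge\frac{\rho^N}{32N}+\int_\rho^\ell s^{N-1}u^2\,ds>0 .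
\end{equation}
By \eqref{eq:Pcross} this excludes crossing with $\zeta\le R$. Thus $\zeta>R=\ell$, and $u>0$, $u'<0$ on $(0,R]$. We bound the boundary terms in \eqref{eq:Pbdry} through the flux $D=\rho^{N-1}|u'(\rho)|$ and the boundary value $h=u(R)>0$. On $[\rho,R]$ we have $0<u\le\frac14$, so $0\le u-u^{p-1}\le u$, and
\begin{equation}\label{eq:tail}
r^{N-1}u'(r)=-D+\int_\rho^rs^{N-1}(u-u^{p-1})\,ds
\end{equation}
is nondecreasing and negative; in particular $r^{N-1}|u'(r)|\le D$.

\emph{The flux is small, because $u$ stays positive.} By \eqref{eq:tail}, $u'(r)\le-Dr^{1-N}+\frac r{4N}$ on $[\rho,2\rho]\subset[\rho,R]$. Integrating,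
\[
0<u(2\rho)\le\frac14-D\rho^{2-N}\,\frac{1-2^{2-N}}{N-2}+\frac{3\rho^2}{8N}.
\]
Since $N\ge4$ and $\rho\le1$, this gives $D\le(N-2)\cdot\frac43\bigl(\frac14+\frac3{32}\bigr)\rho^{N-2}\le\frac{N-2}2\rho^{N-2}$.

\emph{The boundary value is small, because $u$ has not turned.} On $[\rho,R]$ we have $u\ge h$ and $1-u^{p-2}\ge1-4^{-(p-2)}\ge c_2:=1-4^{-4/(N-1)}$. Since \eqref{eq:tail} is negative at $r=R$ and $R^N-\rho^N\ge\frac12R^N$, we get $D\ge c_2h\frac{R^N}{2N}$, and so $h\le C_3\rho^{N-2}$.

\emph{The balance.} By \eqref{eq:Pbdry}, $-P(R)\le\frac12R^Nh^2+\frac{N-2}2Dh\le C_4\rho^{2N-4}$. With \eqref{eq:Plow},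
\begin{equation}\label{eq:final}
\frac{\rho^N}{32N}+\int_\rho^Rs^{N-1}u^2\,ds\le C_4\,\rho^{2N-4}.
\end{equation}
The constants $C_3,C_4$ do not depend on $\rho$. It remains to see that \eqref{eq:final} fails for small $\rho$, and here the dimension decides.

\emph{The case $N\ge5$.} Since $2N-4>N$, the first term alone violates \eqref{eq:final} as soon as $\rho^{N-4}<(32NC_4)^{-1}$.

\emph{The case $N=4$.} Now the first term has the same order $\rho^4$ as the right side, and we must extract the logarithm from the tail by showing that $u(r)\ge c\rho^2r^{-2}$ on an interval $[\rho,s_0/2]$ with $s_0$ independent of $\rho$. Here $D\le\rho^2$ and $h\le C_3\rho^2$. For $r\in[\rho,R]$, the bound $s^3|u'(s)|\le D$ gives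
\begin{equation}\label{eq:up4}
u(r)=h+\int_r^R|u'|\,ds\le h+\frac D2\,r^{-2}\le C_5\,\rho^2r^{-2},\qquad C_5=C_3R^2+\frac12 .
\end{equation}
At $r=\rho$ the first inequality reads $\frac14\le C_3\rho^2+\frac D2\rho^{-2}$, so $D\ge\frac14\rho^2$ provided $C_3\rho^2\le\frac18$. The upper bound \eqref{eq:up4} shows that this flux is not used up quickly: for $\rho\le s\le s_0:=\min\bigl(R,(4C_5)^{-1/2}\bigr)$, \eqref{eq:tail} gives
\[
s^3|u'(s)|\ge D-\int_\rho^sr^3u(r)\,dr\ge\frac14\rho^2-\frac{C_5}2\rho^2s^2\ge\frac18\rho^2 .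
\]
For $\rho\le r\le s_0/2$ it follows that $u(r)\ge\int_r^{s_0}|u'|\,ds\ge\frac{\rho^2}{16}(r^{-2}-s_0^{-2})\ge\frac{\rho^2}{32}r^{-2}$. Therefore
\[
\int_\rho^Rs^3u^2\,ds\ge\frac{\rho^4}{1024}\log\frac{s_0}{2\rho},
\]
which exceeds $C_4\rho^4$ when $\rho$ is small in terms of $R$. This contradicts \eqref{eq:final}.
\end{proof}

\begin{proposition}\label{prop:claim}
There is $\varepsilon=\varepsilon(N,R)\in(0,2^*-p_0]$ such that for every $p\in(2^*-\varepsilon,2^*)$ we have $\Gamma(p)\notin\mathcal G_p$, and there is $\gamma_0\in\mathcal G_p\cap(1,\Gamma(p))$ with $\zeta(\gamma_0)\le R$.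
\end{proposition}

\begin{proof}
Let $\rho$ be as in Proposition~\ref{prop:turn}, and choose $\varepsilon$ so that $p\in(2^*-\varepsilon,2^*)$ implies $\eta<\eta_1(N,R,\rho)$ and $C_2\eta^{1/4}\le\frac{\rho^N}{32N}$. By Lemma~\ref{lem:cross} with $\sigma=\rho$, $\Gamma(p)\notin\mathcal G_p$ and $u(\cdot;\Gamma(p))$ vanishes in $(0,\rho)$. The function $\gamma\mapsto\min_{[0,\rho]}u(\cdot;\gamma)$ is continuous on $[1,\Gamma(p)]$, equals $1$ at $\gamma=1$ and is at most $0$ at $\gamma=\Gamma(p)$; so it equals $\frac14$ at some $\gamma_0\in(1,\Gamma(p))$. Lemma~\ref{lem:small} gives the second condition in \eqref{eq:hyp}, and Proposition~\ref{prop:turn} applies.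
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Let $\varepsilon$, $p$, $\gamma_0$ be as in Proposition~\ref{prop:claim} and let $\tilde R\ge R\ge\zeta(\gamma_0)$. By Lemma~\ref{lem:G}(c) there is $\gamma\in\mathcal G_p$ with $\zeta(\gamma)=\tilde R$, and $u(|x|;\gamma)$ is the required solution on $B_{\tilde R}$.
\end{proof}

\section{The second solution}\label{sec:two}

The solution just found has height above $\gamma_0$. A second one appears below $\gamma_0$ if $\zeta$ also exceeds $R$ on that side. By Lemma~\ref{lem:G}(b) this is automatic unless the component of $\gamma_0$ reaches down to $\gamma=1$, where the linearized equation decides; this is where the condition on $\lambda^{\mathrm{rad}}$ enters.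

\begin{lemma}\label{lem:lin}
Let $N\ge3$ and $0<p-2<\lambda^{\mathrm{rad}}(B_R)$. Then $\zeta(\gamma)>R$ for all $\gamma>1$ close to $1$.
\end{lemma}

\begin{proof}
Let $\mu=p-2=f'(1)$ and let $\varphi$ solve $\varphi''+\frac{N-1}r\varphi'+\mu\varphi=0$, $\varphi(0)=1$, $\varphi'(0)=0$; as in \eqref{eq:flux}, $\varphi'(r)/r=-\mu\int_0^1\sigma^{N-1}\varphi(\sigma r)\,d\sigma$, with value $-\mu/N<0$ at $r=0$. If $\varphi'(s)=0$ for some $s\in(0,R]$, then $\varphi(s|x|/R)$ is a radial Neumann eigenfunction on $B_R$ with eigenvalue $\mu s^2/R^2\in(0,\mu]$, contrary to $\mu<\lambda^{\mathrm{rad}}(B_R)$. Hence $\varphi'/r<0$ on $[0,R]$.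

Let $w=(u-1)/(\gamma-1)$ and $q=\int_0^1f'(1+\tau(u-1))\,d\tau$. Since $f(1)=0$, we have $f(u)=q\,(u-1)$, so $w(0)=1$ and $w'(r)/r=-\int_0^1\sigma^{N-1}(qw)(\sigma r)\,d\sigma$. As $\gamma\downarrow1$, $u\to1$ and hence $q\to\mu$ uniformly on $[0,R]$. With $d(r)=\max_{[0,r]}|w-\varphi|$ and supremum norms on $[0,R]$,
\[
\frac{|w'(r)-\varphi'(r)|}r\le\frac1N\Bigl(\|q\|\,d(r)+\|q-\mu\|\,\|\varphi\|\Bigr).
\]
Multiplying by $r\le R$, integrating and applying Gronwall's inequality gives $d(R)\to0$; then the same inequality gives $w'/r\to\varphi'/r$ uniformly on $[0,R]$. So for $\gamma$ near $1$ we have $u>0$ and $u'<0$ on $(0,R]$.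
\end{proof}

\begin{lemma}\label{lem:rad}
$\lambda_2(B_R)<\lambda^{\mathrm{rad}}(B_R)$.
\end{lemma}

\begin{proof}
Let $\phi(|x|)$ be a radial Neumann eigenfunction for $\lambda=\lambda^{\mathrm{rad}}(B_R)$, and let $\psi=\partial_{x_1}\phi=\phi'(r)x_1/r$. Then $\psi\not\equiv0$, $-\Delta\psi=\lambda\psi$, and $\psi=0$ on $\partial B_R$ because $\phi'(R)=0$; hence $\int|\nabla\psi|^2=\lambda\int\psi^2$. The function $\psi$ is odd in $x_1$, so it has mean zero, and $\lambda_2\le\lambda$. If $\lambda_2=\lambda$, then $\psi$ minimizes the quotient that defines $\lambda_2$, so $0=\partial_\nu\psi=\phi''(R)x_1/R$ on $\partial B_R$. Then $\phi''(R)=\phi'(R)=0$, the equation $\phi''+\frac{N-1}r\phi'+\lambda\phi=0$ gives $\phi(R)=0$, and $\phi\equiv0$, which is absurd.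
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:two}]
Let $p\in(2^*-\varepsilon(N,R_0),2^*)$. Proposition~\ref{prop:claim} with $R_0$ in place of $R$ gives $\gamma_0\in\mathcal G_p$ with $\zeta(\gamma_0)\le R_0<R$ and $\gamma_0<\Gamma(p)\notin\mathcal G_p$. Let $(\gamma_-,\gamma_+)$ be the component of $\gamma_0$ in $\mathcal G_p$; then $\gamma_+\le\Gamma(p)<\infty$. The continuous function $\zeta$ exceeds $R$ near $\gamma_+$ by Lemma~\ref{lem:G}(b). It exceeds $R$ near $\gamma_-$ by Lemma~\ref{lem:G}(b) if $\gamma_->1$, and by Lemma~\ref{lem:lin} if $\gamma_-=1$. So $\zeta=R$ at a point of $(\gamma_-,\gamma_0)$ and at a point of $(\gamma_0,\gamma_+)$. The two solutions on $B_R$ differ at the center. The last assertion follows from Lemma~\ref{lem:rad}.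
\end{proof}

\section{Small balls and bounded energy}\label{sec:small}

After rescaling to the unit ball the nonlinearity carries a factor $R^2$, so for small $R$ the Poincar\'e inequality should force $u$ to be constant. The obstacle is that the derivative of the nonlinearity grows with $u$. The energy bound removes it by making the gradient small a priori. It cannot be dropped: by Theorem~\ref{thm:main}, for $N\ge4$ no radius gives uniqueness for all $p\in(2,2^*)$.

\begin{proof}[Proof of Theorem~\ref{thm:small}]
By \eqref{eq:nehari}, the hypothesis $E_p(u)\le KE_p(1)$ means $\int_{B_R}u^p\le K|B_R|$. The function $W(y)=u(Ry)$ on $B_1$ satisfies $-\Delta W=R^2(W^{p-1}-W)$ with Neumann condition, and \eqref{eq:nehari} becomes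
\[
R^{-2}\int_{B_1}|\nabla W|^2+\int_{B_1}W^2=\int_{B_1}W^p\le K|B_1| .
\]
Let $m$ be the mean of $W$, let $\chi=W-m$ and $g=\|\nabla\chi\|_{L^2(B_1)}$. Then $0<m\le K^{1/p}\le K$ by H\"older's inequality, and $g\le R(K|B_1|)^{1/2}$. Multiply the equation by $\chi$ and integrate. Since $\chi$ has mean zero, we may subtract the constant $m^{p-1}-m$ from $W^{p-1}-W$:
\[
g^2=R^2\int_{B_1}(W^{p-1}-m^{p-1})\chi-R^2\int_{B_1}\chi^2\le R^2(p-1)\int_{B_1}(K+|\chi|)^{p-2}\chi^2,
\]
by the mean value theorem and $\max(W,m)\le K+|\chi|$. To remove the dependence on $p$, note that $K+|\chi|\ge1$, so $(K+|\chi|)^{p-2}\le(K+|\chi|)^{2^*-2}\le2^{2^*-2}\bigl(K^{2^*-2}+|\chi|^{2^*-2}\bigr)$. For $\chi$ of mean zero on $B_1$, the Poincar\'e and Sobolev inequalities bound $\|\chi\|_{L^2}$ and $\|\chi\|_{L^{2^*}}$ by $C(N)g$. Hence, with $C'=C'(N,K)$,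
\[
g^2\le C'R^2\bigl(1+g^{2^*-2}\bigr)g^2\le C'R^2\Bigl(1+\bigl(R(K|B_1|)^{1/2}\bigr)^{2^*-2}\Bigr)g^2 .
\]
Choose $R_1(N,K)$ so that the coefficient of $g^2$ on the right is less than $1$ for $R<R_1(N,K)$. Then $g=0$, so $u$ is constant and $u\equiv1$. With $K=1$, every other solution has energy greater than $E_p(1)$. The last sentence of the theorem follows from Corollary~\ref{cor:false}(1).
\end{proof}

\section{The threshold $2+\lambda_2$ and a uniqueness range}\label{sec:true}

In this section $N\ge2$, $p\in(2,2^*)$, and integrals without a domain are over $B_R$.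

\begin{proof}[Proof of Theorem~\ref{thm:true}(i)]
For nonzero $w\in H^1(B_R)$ let
\[
Q(w)=\frac{\int(|\nabla w|^2+w^2)}{\bigl(\int|w|^p\bigr)^{2/p}} .
\]
For a solution $u$, \eqref{eq:nehari} gives $Q(u)=(\int u^p)^{1-2/p}$ and so $E_p(u)=(\frac12-\frac1p)Q(u)^{p/(p-2)}$. Since $p<2^*$, the embedding $H^1\subset L^p$ is compact and $Q$ attains its infimum at some $w$; replacing $w$ by $|w|$ and normalizing, we may take $w\ge0$ and $\int w^p=1$. The Euler--Lagrange equation is $-\Delta w+w=Q(w)w^{p-1}$ with Neumann condition, so $u=Q(w)^{1/(p-2)}w$ is a nonnegative nonzero critical point of $E_p$, hence a solution, and $Q(u)=Q(w)$. Thus the least energy solutions are exactly the solutions that minimize $Q$ over $H^1(B_R)\setminus\{0\}$, and it suffices to show that $1$ does not minimize $Q$.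

Let $\phi$ be a Neumann eigenfunction for $\lambda_2$ with $\int\phi^2=|B_R|$; it is bounded and has mean zero. For $w=1+t\phi$ the numerator of $Q$ is $|B_R|\bigl(1+(1+\lambda_2)t^2\bigr)$, and $\int|w|^p=|B_R|\bigl(1+\frac{p(p-1)}2t^2+o(t^2)\bigr)$ as $t\to0$. Therefore
\[
Q(1+t\phi)=Q(1)\bigl(1+[\lambda_2-(p-2)]\,t^2+o(t^2)\bigr),
\]
which is less than $Q(1)$ for small $t\neq0$ if $p-2>\lambda_2$.
\end{proof}

For (ii) we multiply the equation by an expression chosen so that the nonlinear term integrates to zero. This gives an identity of the form $\int(\Delta v)^2+\cdots=(p-2)\int|\nabla v|^2$. Without the omitted terms, the inequality $\int(\Delta v)^2\ge\lambda_2\int|\nabla v|^2$ would give uniqueness for all $p<2+\lambda_2$. The omitted terms have no sign; absorbing them consumes a fraction of $\int(\Delta v)^2$. Working with a power $v=u^{1/\beta}$ leaves a free exponent, which we choose to make this fraction as small as possible; the result is $\theta$.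

\begin{proof}[Proof of Theorem~\ref{thm:true}(ii)]
Clearly $\theta>0$. For $N=2$, $\theta=\frac{p-1}{p+7}<1$, and for $N\ge3$, $\theta<1$ by \eqref{eq:theta}.

\emph{The identity.} Let $u$ be a solution, $\beta\ne0$, $v=u^{1/\beta}$, $\kappa=\beta(p-2)+1$ and $G=|\nabla v|^2/v$. The function $v$ is smooth and positive on $\overline{B_R}$, and $\partial_\nu v=0$. Since $\Delta u=\beta v^{\beta-1}\bigl(\Delta v+(\beta-1)G\bigr)$, dividing \eqref{eq:P} by $v^{\beta-1}$ gives
\[
-\beta\bigl(\Delta v+(\beta-1)G\bigr)+v=v^\kappa .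
\]
Multiply by $\Delta v+\kappa G$ and integrate. Integration by parts gives $\int v^\kappa\Delta v=-\kappa\int v^\kappa G$, so the right side contributes $0$, and $\int v(\Delta v+\kappa G)=(\kappa-1)\int|\nabla v|^2=\beta(p-2)\int|\nabla v|^2$. Dividing by $\beta$ and using $\kappa+\beta-1=\beta(p-1)$,
\begin{equation}\label{eq:id}
\int(\Delta v)^2+\beta(p-1)\int G\,\Delta v+\kappa(\beta-1)\int G^2=(p-2)\int|\nabla v|^2 .
\end{equation}
To compare the three terms on the left we express them through the trace-free matrices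
\[
L=D^2v-\frac{\Delta v}NI,\qquad M=\frac{\nabla v\otimes\nabla v}v-\frac GNI .
\]
With $A:B=\sum_{i,j}A_{ij}B_{ij}$ and $|A|^2=A:A$ we have $|D^2v|^2=|L|^2+\frac1N(\Delta v)^2$, $|M|^2=\frac{N-1}NG^2$ and $D^2v(\nabla v,\nabla v)/v=L:M+\frac1NG\,\Delta v$.

\emph{First fact: $\int(\Delta v)^2\ge\frac N{N-1}\int|L|^2$.} Integrate $\frac12\Delta|\nabla v|^2=|D^2v|^2+\nabla v\cdot\nabla\Delta v$. Since $\partial_\nu v=0$, this gives $\int(\Delta v)^2=\int|D^2v|^2-\int_{\partial B_R}D^2v(\nabla v,\nu)$. On $\partial B_R$ the function $x\cdot\nabla v$ vanishes and $\nabla v$ is tangent; differentiating along $\nabla v$ gives $|\nabla v|^2+R\,D^2v(\nabla v,\nu)=0$. Hence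
\[
\int(\Delta v)^2=\int|D^2v|^2+\frac1R\int_{\partial B_R}|\nabla v|^2\ge\int|L|^2+\frac1N\int(\Delta v)^2 .
\]
The shape of the domain enters here, through the sign of the boundary term.

\emph{Second fact: $\int G\,\Delta v=\frac N{N+2}\bigl[\frac N{N-1}\int|M|^2-2\int L:M\bigr]$.} Integration by parts gives
\[
\int G\,\Delta v=-\int\nabla v\cdot\nabla G=\int G^2-2\int\frac{D^2v(\nabla v,\nabla v)}v=\int G^2-2\int L:M-\frac2N\int G\,\Delta v ,
\]
and we solve for $\int G\,\Delta v$.

\emph{Third fact: $\int(\Delta v)^2\ge\lambda_2\int|\nabla v|^2$.} If $\bar v$ is the mean of $v$, then $\int|\nabla v|^2=-\int(v-\bar v)\Delta v\le\lambda_2^{-1/2}\|\nabla v\|_{L^2}\|\Delta v\|_{L^2}$.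

\emph{The quadratic form.} Let $\theta'\in(0,1)$. In \eqref{eq:id} bound $(1-\theta')\int(\Delta v)^2$ by the third fact and $\theta'\int(\Delta v)^2$ by the first, and substitute the second fact and $G^2=\frac N{N-1}|M|^2$:
\begin{equation}\label{eq:form}
\bigl[(1-\theta')\lambda_2-(p-2)\bigr]\int|\nabla v|^2+\frac N{N-1}\int\bigl(\theta'|L|^2-2b\,L:M+c|M|^2\bigr)\le0,
\end{equation}
where $b=\beta\frac{(p-1)(N-1)}{N+2}$ and $c=\beta\frac{(p-1)N}{N+2}+\kappa(\beta-1)$. Since $|L:M|\le|L||M|$, the second integrand is nonnegative if $\theta'c\ge b^2$.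

\emph{The choice of $\beta$.} The ratio $b^2/\beta^2$ does not depend on $\beta$, so we maximize $c/\beta^2$. With $x=1/\beta$ we have $\kappa(\beta-1)/\beta^2=(p-2+x)(1-x)$, and
\[
\frac c{\beta^2}=(p-2)+\Bigl[\frac{(p-1)N}{N+2}+3-p\Bigr]x-x^2=(p-2)+2x_0x-x^2,\qquad x_0=\frac{N+3-p}{N+2}.
\]
The maximum is attained at $x=x_0$ and equals $(p-2)+x_0^2$. With $k=p-1$,
\[
(N+2)^2\bigl[(p-2)+x_0^2\bigr]=(k-1)(N+2)^2+(N+2-k)^2=k\bigl(N(N+2)+k\bigr),
\]
while $(N+2)^2b^2/\beta^2=k^2(N-1)^2$. Thus $\theta'\bigl[(p-2)+x_0^2\bigr]\ge b^2/\beta^2$ is equivalent to $\theta'\ge\theta$.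

Since $p-2<(1-\theta)\lambda_2$, there is $\theta'\in(\theta,1)$ with $p-2<(1-\theta')\lambda_2$. For this $\theta'$ the last inequality is strict, so $\theta'c\ge b^2$ holds for some $x\ne0$ near $x_0$; this covers the case $x_0=0$, which occurs for $N=2$, $p=5$. With $\beta=1/x$, \eqref{eq:form} forces $\nabla v=0$. Hence $u$ is constant, and $u\equiv1$.
\end{proof}

\begin{thebibliography}{1}
\bibitem{BGT}
Denis Bonheure, Christopher Grumiau and Christophe Troestler,
\emph{Multiple radial positive solutions of semilinear elliptic problems with Neumann boundary conditions},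
arXiv:1603.05610 (2016).
\end{thebibliography}
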